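# Maps that are linear modulo a Banach subspace: the spaces $\varphi^{-1}(M)$ and $\varphi(X)+M$

All vector spaces are real.

## 1. Bounded operators, and maps that differ from them by $M$

Let $X$ and $Y$ be separable Banach spaces. Let $M\subseteq Y$ be a linear subspace that is itself a separable Banach space for some norm $\|\cdot\|_M$ with $\|\cdot\|_Y\le\|\cdot\|_M$ on $M$. Think of $\ell_1\subset\ell_2$. The norm of $M$ may be much stronger than that of $Y$, and $M$ need not be closed in $Y$. We start with a bounded linear operator $T:X\to Y$ and the two subspaces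
$$T^{-1}(M)\subseteq X,\qquad T(X)+M\subseteq Y .$$
Neither has to be closed. Both nevertheless carry natural complete norms.

**Proposition 1.** Let $T:X\to Y$ be bounded and linear. Then $T^{-1}(M)$ and $T(X)+M$ admit complete norms for which the inclusions into $X$ and $Y$, respectively, are continuous.

**Proof.** On $T^{-1}(M)$ put $N(x)=\|x\|_X+\|Tx\|_M$. This is a norm because $T$ is linear, and the inclusion into $X$ is continuous. If $(x_n)$ is $N$-Cauchy, then $x_n\to x$ in $X$ and $Tx_n\to m$ in $M$, hence also in $Y$. Since $T$ is continuous, $Tx_n\to Tx$ in $Y$, so $Tx=m\in M$. Thus $x\in T^{-1}(M)$ and $N(x_n-x)\to0$.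

For the second space consider $S:X\oplus M\to Y$, $S(x,m)=Tx+m$. It is linear, and it is bounded because $T$ is bounded and $\|m\|_Y\le\|m\|_M$. So $\ker S$ is closed, the quotient $(X\oplus M)/\ker S$ is a Banach space, and $S$ induces a continuous injection of it into $Y$ with image $T(X)+M$. Transport the quotient norm to the image. $\square$

The two spaces only see $T$ modulo $M$. If $\varphi:X\to Y$ is any map with $\varphi(x)-Tx\in M$ for every $x$, then $\varphi^{-1}(M)=T^{-1}(M)$ and $\varphi(X)+M=T(X)+M$, and Proposition 1 applies to $\varphi$. Such a $\varphi$ is no longer linear, but it is linear modulo $M$: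
$$\varphi(\lambda x+\mu y)-\big(\lambda\varphi(x)+\mu\varphi(y)\big)\in M\qquad(x,y\in X,\ \lambda,\mu\in\mathbb R).\tag{1}$$

What changes if we keep only (1), together with the requirement that $\varphi$ be Borel? Are $\varphi^{-1}(M)$ and $\varphi(X)+M$ still Banach spaces?

*Finite-dimensional $X$.* Nothing changes. If $e_1,\dots,e_d$ is a basis of $X$, let $T$ be the linear map with $Te_i=\varphi(e_i)$. By (1) and induction, $\varphi(\sum a_ie_i)-\sum a_i\varphi(e_i)\in M$, so $\varphi-T$ takes values in $M$, and $T$ is continuous because $\dim X<\infty$. The question is therefore about infinite-dimensional $X$, where we may be unable to straighten $\varphi$ to a bounded operator modulo $M$.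

*The first thing to try in general.* Copy the formula: $N(x)=\|x\|_X+\|\varphi(x)\|_M$ on $\varphi^{-1}(M)$. In Proposition 1 the triangle inequality for $N$ came from linearity of $T$. Condition (1) says only that the error $\varphi(x+y)-\varphi(x)-\varphi(y)$ lies in $M$. Even if the $M$-norm of one such error is under control, errors may pile up when many vectors are added. In Section 3 they do pile up.

## 2. Polishable subspaces, F-spaces, and the precise problem

**Definition (Polishable).** A *Polish vector space* is a topological vector space whose topology is separable and completely metrizable. A subspace $V$ of a Polish vector space $Z$ is *Polishable* if there is a Polish group topology on $V$ for which the inclusion $V\hookrightarrow Z$ is continuous. Such a topology is unique when it exists.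

The following is known, and we use it freely: if $\varphi:X\to Y$ is Borel and satisfies (1), then $\varphi^{-1}(M)$ is a Polishable subspace of $X$, $\varphi(X)+M$ is a Polishable subspace of $Y$, and with these topologies both are Polish vector spaces, i.e. scalar multiplication is continuous. We say that such a space *is a Banach space* if its Polish topology is induced by a complete norm. By uniqueness, this holds exactly when the space admits some complete norm for which the inclusion into the ambient space is continuous. We call $(Y,M,\varphi)$ *admissible* for $X$ if the standing hypotheses hold: $X,Y$ are separable Banach spaces, $M$ is as in Section 1, and $\varphi:X\to Y$ is Borel and satisfies (1).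

The questions come from Martino Lupini, "(Looking For) The Heart of Abelian Polish Groups", arXiv:2202.13439 (2022):

1. Is $\varphi^{-1}(M)$ a Banach space?
2. Is $\varphi(X)+M$ a Banach space?

**Definition (F-space, quasi-norm, $p$-norm).** An *F-space* is a completely metrizable topological vector space. A *quasi-norm* on $V$ is a function $Q:V\to[0,\infty)$ with $Q(v)=0$ only for $v=0$, $Q(tv)=|t|Q(v)$, and $Q(v+w)\le\gamma(Q(v)+Q(w))$ for some constant $\gamma$. For $0<p\le1$ a *$p$-norm* is a function with the first two properties and $|v+w|^p\le|v|^p+|w|^p$. An F-space is *quasi-Banach* if its topology is given by a quasi-norm, and *$p$-normable* if it is given by a $p$-norm. For $p=1$ this means Banach.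

We recall some textbook facts. Quotients of F-spaces by closed subspaces are F-spaces. The open mapping and closed graph theorems hold for F-spaces. By Klee's theorem a completely metrizable topological vector space is complete for every translation-invariant metric defining its topology. So in an F-space every sequence that is Cauchy with respect to the neighborhoods of $0$ converges, and any norm, $p$-norm or quasi-norm defining the topology is automatically complete. Finally, null sequences lift through open maps:

**(L)** *If $\pi:G\to X$ is a continuous open linear surjection between metrizable topological vector spaces and $x_n\to0$ in $X$, there are $h_n\to0$ in $G$ with $\pi h_n=x_n$.* Indeed, let $W_1\supseteq W_2\supseteq\cdots$ be a base of open neighborhoods of $0$ in $G$. Each $\pi(W_k)$ is a neighborhood of $0$, so there are $n_1<n_2<\cdots$ with $x_n\in\pi(W_k)$ for $n\ge n_k$. For $n_k\le n<n_{k+1}$ choose $h_n\in W_k$ over $x_n$. For $n<n_1$ take any lift.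

*A Polishable subspace that is not Banach.* Consider $\ell_{1/2}=\{x:\sum|x_n|^{1/2}<\infty\}\subset\ell_1$. It is $\tfrac12$-normed by $(\sum|x_n|^{1/2})^2$, complete and separable, and $\|x\|_1\le(\sum|x_n|^{1/2})^2$, so it is Polishable in $\ell_1$. Suppose a complete norm $N$ gave its topology. The unit vectors $e_n$ are bounded, so $\sup N(e_n)<\infty$. Then $\sum n^{-2}e_n$ converges absolutely for $N$, and its sum, computed in $\ell_1$, is $(n^{-2})_n$. But $\sum (n^{-2})^{1/2}=\infty$, so $(n^{-2})\notin\ell_{1/2}$, a contradiction. We will reuse this mechanism: in a Banach space, bounded vectors with summable coefficients always have a sum.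

## 3. The function $t\log|t|$ on $\ell_1$

Let $\eta(t)=t\log|t|$ for $t\ne0$, $\eta(0)=0$, and $\varphi(x)=(\eta(x_n))_n$.

**Theorem A.**

1. With $X=\ell_1$, $Y=\ell_2$, $M=\ell_1\subset\ell_2$, the map $\varphi:X\to Y$ satisfies the hypotheses, and $\varphi^{-1}(M)$ is not a Banach space.
2. With $X=\ell_1$, $Y=\ell_2\oplus_2\ell_2$, $M=\ell_1\times\{0\}$, $\|(m,0)\|_M=\|m\|_1$, the map $\varphi'(x)=(\varphi(x),x)$ satisfies the hypotheses, and $\varphi'(X)+M$ is not a Banach space.

So the answers to both questions are "not necessarily".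

Here is how the naive gauge $N(x)=\|x\|_1+\|\varphi(x)\|_1$ behaves. We have $\varphi(e_i)=0$, so $N(e_i)=1$, while
$$N\Big(\frac{e_1+\dots+e_n}{n}\Big)=1+\sum_{i=1}^n\frac1n\log n=1+\log n .$$
An average of $n$ vectors of gauge $1$ has gauge $1+\log n$, so $N$ lies between constant multiples of no norm. This does not settle the question, since some other norm might do. To exclude every complete norm at once, we need to know that the $e_n$ are bounded for *whatever* complete norm is proposed. The closed graph theorem provides that, applied to $\ell_{1/2}$.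

**Step 1: one inequality used twice.** We show
$$|\eta(t)|\le|t|^{1/2}\qquad(|t|\le1).\tag{2}$$
On $(0,1]$ the function $\sqrt t\,|\log t|$ is maximal where $\log t=-2$, with value $2/e<1$. Multiply by $\sqrt t$ and use that $\eta$ is odd.

If $x\in\ell_1$, only finitely many $|x_n|$ exceed $1$, and for the others $\eta(x_n)^2\le|x_n|$. So $\varphi(x)\in\ell_2$. If $x\in\ell_{1/2}$, then for all but finitely many $n$ we have $|\eta(x_n)|\le|x_n|^{1/2}$. So
$$x\in\ell_{1/2}\ \Longrightarrow\ \varphi(x)\in\ell_1 .\tag{3}$$

**Step 2: $\eta$ is almost additive.** We claim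
$$|\eta(a+b)-\eta(a)-\eta(b)|\le(\log2)(|a|+|b|)\qquad(a,b\in\mathbb R).\tag{4}$$
If $ab=0$ or $a+b=0$ the left side is $0$, since $\eta$ is odd. If $a,b>0$, put $s=a+b$, $u=a/s$. Then
$$\eta(s)-\eta(a)-\eta(b)=s\log s-us(\log u+\log s)-(1-u)s(\log(1-u)+\log s)=s\,h(u),$$
where $h(u)=-u\log u-(1-u)\log(1-u)\in[0,\log2]$. The case $a,b<0$ follows by oddness. If $a>0>b$ and $a>|b|$, apply the positive case to $a=(a+b)+|b|$:
$$0\le\eta(a)-\eta(a+b)-\eta(|b|)\le a\log2 .$$
Since $\eta(|b|)=-\eta(b)$, the middle term is $-(\eta(a+b)-\eta(a)-\eta(b))$, and (4) follows. If $a>0>b$ and $a<|b|$, pass from $(a,b)$ to $(-b,-a)$: the left side of (4) is unchanged by oddness and symmetry, and now $-b>0>-a$ with $-b>|-a|$. If $a<0<b$, interchange $a$ and $b$.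

**Step 3: the hypotheses hold.** Directly from the definition, $\eta(\lambda t)=\lambda\eta(t)+\eta(\lambda)t$. Hence
$$\varphi(\lambda x+\mu y)-\lambda\varphi(x)-\mu\varphi(y)=\big[\varphi(\lambda x+\mu y)-\varphi(\lambda x)-\varphi(\mu y)\big]+\eta(\lambda)x+\eta(\mu)y .$$
By (4) the $n$-th coordinate of the bracket is at most $(\log2)(|\lambda x_n|+|\mu y_n|)$ in absolute value, so the bracket is in $\ell_1$, and so is the rest. This is (1). The map $\varphi$ is Borel: its coordinates are continuous on $\ell_1$, and the coordinate functionals generate the Borel sets of $\ell_2$. Indeed, a closed ball is $\bigcap_m\{y:\sum_{n\le m}|y_n-c_n|^2\le r^2\}$, and every open set is a countable union of closed balls. Also $\|\cdot\|_2\le\|\cdot\|_1$. The same holds for $\varphi'$: its second component is linear and continuous into $\ell_2$, so the error in (1) for $\varphi'$ is $(\text{an element of }\ell_1,0)\in M$.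

**Step 4: a vector of $\ell_1$ with $\varphi$-value outside $\ell_1$.** Let $c_n=\dfrac1{(n+1)\log^2(n+1)}$ for $n\ge1$. Then $c\in\ell_1$ by the integral test. For $n\ge2$ we have $-\log c_n=\log(n+1)+2\log\log(n+1)\ge\log(n+1)$, so $|\eta(c_n)|\ge\frac1{(n+1)\log(n+1)}$, which is not summable. Thus
$$c\in\ell_1,\qquad\varphi(c)\notin\ell_1 .\tag{5}$$

**Step 5: no complete norm on $\varphi^{-1}(M)$.** Let $E=\varphi^{-1}(M)=\{x\in\ell_1:\varphi(x)\in\ell_1\}$, and suppose $N$ is a complete norm on $E$ with continuous inclusion $E\hookrightarrow\ell_1$. By (3), $\ell_{1/2}\subseteq E$. The inclusion $\ell_{1/2}\to(E,N)$ has closed graph: if $x_k\to x$ in $\ell_{1/2}$ and $x_k\to z$ in $(E,N)$, both limits are limits in $\ell_1$, so $x=z$. Both spaces are F-spaces, so the inclusion is continuous. Hence for some $t>0$ we have $N(te_n)\le1$ for all $n$, because $\sum_j|(te_n)_j|^{1/2}=t^{1/2}$ is small uniformly in $n$. So $\sup_nN(e_n)<\infty$ and $\sum_nN(c_ne_n)<\infty$, and $\sum c_ne_n$ converges in $(E,N)$. It then converges in $\ell_1$ to the same sum, and that sum is $c$. So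 $c\in E$, contradicting (5). This proves part 1.

**Step 6: no complete norm on $\varphi'(X)+M$.** Here
$$\varphi'(X)+M=\{(w,x)\in\ell_2\times\ell_1:\ w-\varphi(x)\in\ell_1\}=:H .$$
Suppose $N$ is a complete norm on $H$ with continuous inclusion into $\ell_2\oplus_2\ell_2$. By (3), $x\mapsto(0,x)$ maps $\ell_{1/2}$ into $H$. Its graph is closed, because $\ell_{1/2}\hookrightarrow\ell_2$ and $H\hookrightarrow\ell_2\oplus_2\ell_2$ are continuous: if $x_k\to x$ in $\ell_{1/2}$ and $(0,x_k)\to g$ in $H$, then in $\ell_2\oplus_2\ell_2$ we get $g=(0,x)$. So the map is continuous, $\sup_nN((0,e_n))<\infty$ as in Step 5, and $\sum c_n(0,e_n)$ converges in $(H,N)$. Its sum, computed in $\ell_2\oplus_2\ell_2$, is $(0,c)$. So $(0,c)\in H$, that is, $\varphi(c)\in\ell_1$, contradicting (5). $\blacksquare$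

## 4. The space $G$ as an extension of $X$ by $M$

How badly can the two spaces fail to be Banach, and for which $X$ do they never fail? In Proposition 1 the space $X\oplus M$ governed both halves. In general its place is taken by
$$G=\{(x,y)\in X\oplus Y:\ y-\varphi(x)\in M\}.\tag{6}$$
When $\varphi=T$ is bounded and linear, $(x,m)\mapsto(x,Tx+m)$ identifies $X\oplus M$ with $G$. In general $G$ still contains $M$ with quotient $X$, but it need not be a direct sum. Both spaces of the problem are read off from $G$.

**Lemma 1.** Under the hypotheses of the problem, $G$ is Polishable in $X\oplus Y$ and is an F-space. The subspace $\{0\}\times M$ is closed in $G$ and carries the topology of $\|\cdot\|_M$. The map $\pi_X:G\to X$ is an open continuous surjection with kernel $\{0\}\times M$. Moreover $\varphi^{-1}(M)\cong\ker(\pi_Y|_G)$, a closed subspace of $G$, and $\varphi(X)+M\cong G/\ker(\pi_Y|_G)$.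

**Proof.** The map $\theta(x,y)=y-\varphi(x)$ from $X\oplus Y$ to $Y$ is Borel. Its deviation from linearity is minus that of $\varphi$, so it satisfies (1) with the same $M$. Since $\theta^{-1}(M)=G$, the known facts say that $G$ is Polishable and a Polish vector space, in particular an F-space. The projections $\pi_X,\pi_Y$ are continuous on $G$, because the inclusion into $X\oplus Y$ is.

Taking $\lambda=\mu=0$ in (1) gives $\varphi(0)\in M$. So $(0,y)\in G$ if and only if $y\in M$, and $\ker(\pi_X|_G)=\{0\}\times M$. This is closed in $G$, hence Polish in the topology of $G$, with continuous inclusion into $X\oplus Y$. The norm $\|\cdot\|_M$ also gives a Polish topology with continuous inclusion. By uniqueness the two agree. The map $\pi_X|_G$ is onto since $(x,\varphi(x))\in G$, and it is open by the open mapping theorem.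

Next, $(x,0)\in G$ if and only if $\varphi(x)\in M$, so $\ker(\pi_Y|_G)=\varphi^{-1}(M)\times\{0\}$. This is closed in $G$, hence Polish, with continuous inclusion into $X$, and by uniqueness its topology is that of $\varphi^{-1}(M)$. Finally $\pi_Y(G)=\{\varphi(x)+m:x\in X,m\in M\}=\varphi(X)+M$. The Polish topology of $G/\ker(\pi_Y|_G)$, transported to $\varphi(X)+M$, has continuous inclusion into $Y$, and uniqueness applies again. $\square$

The next lemma says that such a $G$ is given by a quasi-norm, and that $X$ lifts to $G$ by a homogeneous map whose failure of additivity is controlled.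

**Lemma 2.** Let $G$ be an F-space, $M\subset G$ a closed subspace whose topology is given by a complete norm $\|\cdot\|_M$, and $\pi:G\to X$ a continuous open linear surjection onto a Banach space with kernel $M$. Then the topology of $G$ is given by a quasi-norm $Q$, and there are a constant $C$ and a homogeneous map $s:X\to G$ ($s(tx)=ts(x)$ for $t\in\mathbb R$) with $\pi s=\mathrm{id}$, $Q(s(x))\le C\|x\|$, and
$$s(x+y)-s(x)-s(y)\in M,\qquad\|s(x+y)-s(x)-s(y)\|_M\le C(\|x\|+\|y\|).\tag{7}$$

**Proof.** **A bounded neighborhood of $0$.** There is a neighborhood $W$ of $0$ in $G$ such that $W\cap M$ is contained in the unit ball of $M$. Choose a balanced neighborhood $U$ of $0$ with $U+U\subseteq W$ and $\pi(U)$ contained in the unit ball of $X$. We show that $U$ is bounded, i.e. that $t_nu_n\to0$ whenever $u_n\in U$ and $t_n\to0$. We may assume $|t_n|\le1$. Put $r_n=|t_n|^{1/2}$. Since $\pi(U)$ is bounded, $\pi(r_nu_n)\to0$, and (L) gives $h_n\to0$ in $G$ with $\pi h_n=\pi(r_nu_n)$. For large $n$ we have $h_n\in U$, and $r_nu_n\in U$ since $U$ is balanced. So $m_n:=r_nu_n-h_n\in(U+U)\cap M$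 and $\|m_n\|_M\le1$. Therefore
$$t_nu_n=\pm r_n\cdot r_nu_n=\pm r_n(m_n+h_n)\to0,$$
because $r_nm_n\to0$ in $M$, hence in $G$, and $r_nh_n\to0$. Taking the square root of $t_n$ splits the scalar into two parts: one makes the $X$-component small, the other makes the $M$-component small.

**The quasi-norm.** Let $Q(g)=\inf\{t>0:g\in tU\}$. It is homogeneous, and it vanishes only at $0$ because $U$ is bounded. The set $U+U$ is bounded, so $U+U\subseteq\gamma U$ for some $\gamma\ge1$. If $g,h\in tU$, then $g+h\in\gamma tU$, hence $Q(g+h)\le\gamma\max(Q(g),Q(h))$. Since $U$ is bounded, the sets $\varepsilon U$ form a base at $0$, and $\tfrac\varepsilon2U\subseteq\{Q<\varepsilon\}\subseteq\varepsilon U$. So $Q$ gives the topology. On $M$ the topologies of $Q$ and $\|\cdot\|_M$ coincide and both are homogeneous, so each is bounded by a multiple of the other.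

**The lift.** Since $\pi$ is open, $\pi(\{Q<1\})$ contains a ball about $0$. By scaling, there is $C_1$ such that every $x\in X$ has a preimage $g$ with $Q(g)\le C_1\|x\|$. Choose such a preimage $s(x)$ for one element of each pair $\pm x$ on the unit sphere and extend by $s(tx)=ts(x)$, $t\in\mathbb R$. Then $\pi s=\mathrm{id}$ and $Q(s(x))\le C_1\|x\|$. The element $s(x+y)-s(x)-s(y)$ lies in $\ker\pi=M$, and its $Q$-value is at most $\gamma^2C_1(\|x\|+\|y\|)$. Compare $Q$ with $\|\cdot\|_M$ on $M$ and take $C$ large. $\square$

## 5. $p$-norms from prefix codes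

**Theorem B.** Under the hypotheses of the problem:

1. $\varphi^{-1}(M)$ and $\varphi(X)+M$ are quasi-Banach spaces, $p$-normable for every $0<p<1$. (By Theorem A one cannot take $p=1$.)
2. If $X$ is a $\mathcal K$-space, both are Banach spaces, for all $Y,M,\varphi$.

The notion of $\mathcal K$-space is defined in Section 6, where part 2 is proved. By Lemma 1, Lemma 2 applies to $G$ with $\pi=\pi_X$ and $M$ identified with $\{0\}\times M$. By Lemma 1 also, our two spaces are a closed subspace and a quotient of $G$ by a closed subspace. Closed subspaces and quotients of complete $p$-normable spaces are complete and $p$-normable, and likewise for Banach spaces. **So for both parts it suffices to treat $G$.** Fix $Q$, $s$, $C$ from Lemma 2.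

How should one add $k$ vectors? We want to bound the error $s(\sum x_i)-\sum s(x_i)$ in $M$. Adding one vector at a time and using (7), each of the $k-1$ additions costs at most $C\sum\|x_i\|$, which gives $C(k-1)\sum\|x_i\|$. Pairing the vectors in a balanced binary tree, each level costs at most $C\sum\|x_i\|$, which gives about $C\log_2k\sum\|x_i\|$. This is better but still unbounded, and the $\log n$ in Section 3 shows that some growth is unavoidable. However, if $\sum\|x_i\|^p\le1$ with $p<1$ and the $x_i$ are ordered by decreasing norm, then $\|x_i\|\le i^{-1/p}$. The later vectors are so small that they may be placed deep in the tree. So we use an *unbalanced* tree, with $x_i$ at depth about $2\log_2(i+1)$.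

**Proof of Theorem B(1).** Let $0<p<1$ and let $g_1,\dots,g_k\in G$ with $\sum Q(g_i)^p\le1$. We look for a bound on $Q(\sum g_i)$ that depends only on $p$ and $G$.

**Step 1: split each $g_i$.** Put $x_i=\pi(g_i)$, ordered so that $\|x_1\|\ge\|x_2\|\ge\cdots$, and $m_i=g_i-s(x_i)\in M$. Since $\pi$ is continuous, $Q(s(x_i))\le C\|x_i\|$, and $Q$ is equivalent to $\|\cdot\|_M$ on $M$, there is a constant $C'$, independent of the $g_i$, with $\|x_i\|\le C'Q(g_i)$ and $\|m_i\|_M\le C'Q(g_i)$. Then $i\|x_i\|^p\le\sum_{j\le i}\|x_j\|^p\le C'^p$, and since $Q(g_i)\le1$ we have $\sum Q(g_i)\le\sum Q(g_i)^p\le1$. So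
$$\|x_i\|\le C'i^{-1/p},\qquad\sum\|x_i\|\le C',\qquad\sum\|m_i\|_M\le C'.\tag{8}$$

**Step 2: the tree.** Let $d_i=\lceil2\log_2(i+1)\rceil\ge2$. Then
$$\sum_i2^{-d_i}\le\sum_{i\ge1}(i+1)^{-2}=\frac{\pi^2}6-1<1$$
(here $\pi$ is the number). Kraft's theorem gives binary words $v_1,\dots,v_k$ of lengths $d_1,\dots,d_k$, none a prefix of another. Here is the proof. Put $S_i=\sum_{j<i}2^{-d_j}$. As $d_j\le d_i$ for $j\le i$, $S_i$ is a multiple of $2^{-d_i}$, so $[S_i,S_i+2^{-d_i})\subset[0,1)$ is a dyadic interval. Let $v_i$ be the corresponding word: the first $d_i$ binary digits of $S_i$. If $v_i$ were a prefix of $v_j$ with $i\ne j$, the interval of $v_j$ would be contained in that of $v_i$. But the intervals are disjoint.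

For a word $v$ let $x_v=\sum\{x_i:v\text{ is a prefix of }v_i\}$, an empty sum being $0$. So $x_\emptyset=\sum x_i$ and $x_{v_i}=x_i$. Call $v$ *internal* if it is a proper prefix of some $v_i$. An internal $v$ is not itself one of the $v_j$, so each $v_i$ that has $v$ as a prefix has exactly one of $v0$, $v1$ as a prefix. Hence $x_v=x_{v0}+x_{v1}$.

**Step 3: telescoping.** By (7), at every internal $v$,
$$\|s(x_v)-s(x_{v0})-s(x_{v1})\|_M\le C(\|x_{v0}\|+\|x_{v1}\|).$$
Sum the elements on the left over all internal $v$. Every internal word other than $\emptyset$ occurs once as a parent and once as a child, and cancels. What remains is $s(x_\emptyset)$ minus the sum over the non-internal children. Those are the words $v_i$, which contribute $s(x_i)$, and words that are prefixes of no $v_i$, which contribute $s(0)=0$. Therefore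
$$\Big\|s\Big(\sum x_i\Big)-\sum s(x_i)\Big\|_M\le C\sum_{v\ne\emptyset}\|x_v\|\le C\sum_id_i\|x_i\|\le CC'\sum_{i\ge1}d_i\,i^{-1/p}=:C''<\infty .$$
The second inequality holds because $x_i$ enters $x_v$ for exactly $d_i$ nonempty words $v$. The series converges because $1/p>1$ and $d_i$ grows like $\log i$. This is the place where $p<1$ is used.

**Step 4: the $p$-norm.** Write
$$\sum g_i=s\Big(\sum x_i\Big)-\Big[s\Big(\sum x_i\Big)-\sum s(x_i)\Big]+\sum m_i .$$
The first term has $Q\le C\sum\|x_i\|\le CC'$. The other two lie in $M$ with norms at most $C''$ and $C'$. By the quasi-triangle inequality $Q(\sum g_i)\le D$ with $D$ depending only on $p$ and $G$. By homogeneity,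
$$Q\Big(\sum g_i\Big)\le D\Big(\sum Q(g_i)^p\Big)^{1/p}\qquad\text{for all finite families in }G .$$
Define $|g|_p=\inf\{(\sum Q(g_i)^p)^{1/p}:\sum g_i=g\}$ over finite families. It is homogeneous. Concatenating families gives $|g+h|_p^p\le|g|_p^p+|h|_p^p$, and $|\cdot|_p\le Q\le D|\cdot|_p$. So $|\cdot|_p$ is a $p$-norm giving the topology of $G$. $\square$

## 6. $\mathcal K$-spaces and extension of functionals from $M$

**Definition ($\mathcal K$-space).** A Banach space $X$ is a *$\mathcal K$-space* if, whenever $Z$ is an F-space and $L\subset Z$ is a one-dimensional subspace with $Z/L\cong X$, then $L$ is complemented in $Z$.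

*Examples.* A finite-dimensional $X$ is a $\mathcal K$-space: then $Z$ is finite-dimensional, and every subspace is complemented. The following is known. B-convex Banach spaces are $\mathcal K$-spaces (Kalton, *The three space problem for locally bounded F-spaces*, Compositio Math. 37 (1978)); this covers $\ell_p$ and $L_p$ for $1<p<\infty$. So are $c_0$ and $C(K)$ (Kalton–Roberts, Trans. AMS 278 (1983)). But $\ell_1$ is not (Kalton, loc. cit.; Ribe, Proc. AMS 73 (1979); Roberts 1977). Here $X$ is *B-convex* if for some $n\ge2$ and $\delta>0$ any $x_1,\dots,x_n$ in its unit ball admit signs with $\|\sum\pm x_i\|\le(1-\delta)n$. These results only supply examples and are not used in any proof. Theorem A(1) and Theorem B(2) together also show that $\ell_1$ is not a $\mathcal K$-space.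

The definition concerns extensions by a *line*, whereas $G$ is an extension of $X$ by the possibly infinite-dimensional $M$. The remedy is to test $M$ one functional at a time: $f\in M^*$ collapses $M$ to a line, complementation extends $f$ to $G$, and the extended functionals together define a norm.

**Proof of Theorem B(2).** Let $X$ be a $\mathcal K$-space.

**Step 1: every $f\in M^*$ extends continuously to $G$.** Let $f\ne0$. Then $\ker f$ is closed in $M$, hence in $G$, so $Z=G/\ker f$ is an F-space. Let $q:G\to Z$ be the quotient map. The subspace $L=q(M)=M/\ker f$ is one-dimensional, and $Z/L\cong G/M\cong X$ because $\pi$ is open. So there is a continuous linear projection $P:Z\to L$. Let $\tilde f:L\to\mathbb R$ be the linear map induced by $f$. Then $\tilde f\circ P\circ q$ is a continuous functional on $G$, and on $m\in M$ it equals $\tilde f(q(m))=f(m)$.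

**Step 2: the extensions have controlled norm.** Let $G^*$ be the space of continuous linear functionals on $G$ with $\|f\|=\sup_{Q(g)\le1}|f(g)|$, so $|f(g)|\le\|f\|\,Q(g)$. It is a Banach space: a Cauchy sequence converges uniformly on $\{Q\le1\}$, the limit extends to a linear functional on $G$, and this is bounded on a neighborhood of $0$, hence continuous. Restriction $G^*\to M^*$ is bounded since $Q\le\mathrm{const}\cdot\|\cdot\|_M$ on $M$, and onto by Step 1. By the open mapping theorem there is $C_1$ such that each $f\in M^*$ has an extension in $G^*$ of norm at most $C_1\|f\|$.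

**Step 3: a norm on $G$.** Put $\nu(g)=\sup\{|f(g)|:f\in G^*,\ \|f\|\le1\}$. This is a seminorm and $\nu\le Q$. For $m\in M$, Hahn–Banach in $M$ and Step 2 give $\|m\|_M\le C_1\nu(m)$. With $C_2=\sup_{Q(g)\le1}\|\pi g\|<\infty$, every $h\in X^*$ with $\|h\|\le1$ gives $h\circ\pi\in G^*$ of norm at most $C_2$, so $\|\pi g\|\le C_2\nu(g)$. If $\nu(g)=0$, then $\pi g=0$, so $g\in M$, so $\|g\|_M=0$ and $g=0$. Thus $\nu$ is a norm.

**Step 4: $\nu$ induces the topology of $G$.** As $\nu\le Q$, convergence in $G$ implies $\nu$-convergence. Conversely let $\nu(g_n)\to0$. Then $\pi g_n\to0$, and by (L) there are $h_n\to0$ in $G$ with $\pi h_n=\pi g_n$. Now $g_n-h_n\in M$ and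
$$\|g_n-h_n\|_M\le C_1\nu(g_n-h_n)\le C_1(\nu(g_n)+\nu(h_n))\le C_1(\nu(g_n)+Q(h_n))\to0,$$
so $g_n\to0$ in $G$. Hence the norm $\nu$ induces the topology of the F-space $G$ and is complete. So $G$ is Banach. $\blacksquare$

Consequently both questions have a positive answer for every separable B-convex $X$, and for $X=c_0$ and $X=C[0,1]$.

## 7. The converse under the bounded approximation property

**Definition (BAP).** $X$ has the *bounded approximation property* if there is a constant $\Lambda_0$ such that for every compact $S\subset X$ and $\varepsilon>0$ there is a finite-rank operator $T$ on $X$ with $\|T\|\le\Lambda_0$ and $\|Tx-x\|\le\varepsilon$ on $S$.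

For instance $\ell_1$ has it: truncations to the first $n$ coordinates have norm $1$ and converge to the identity pointwise, hence uniformly on compact sets. We use a standard equivalent form (see Casazza, *Approximation properties*, Handbook of the Geometry of Banach Spaces, Vol. 1):

**(P)** *There is $\Lambda$ such that every finite-dimensional $E\subset X$ admits a finite-rank operator $P$ on $X$ with $P|_E=\mathrm{id}$ and $\|P\|\le\Lambda$.*

To obtain it, let $R$ be a bounded projection of $X$ onto $E\ne\{0\}$. Apply the definition to the unit ball of $E$ with $\varepsilon=1/\|R\|$ to get $T$, and put $P=T+(I-T)R$. This has finite rank, is the identity on $E$, and $\|P\|\le\Lambda_0+\varepsilon\|R\|=\Lambda_0+1$.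

**Theorem C.** Let $X$ be a separable Banach space with the bounded approximation property. The following are equivalent:

- (i) $X$ is a $\mathcal K$-space;
- (ii) $\varphi^{-1}(M)$ is Banach for all admissible $Y,M,\varphi$;
- (iii) $\varphi(X)+M$ is Banach for all admissible $Y,M,\varphi$.

If (i) fails, (ii) already fails with $Y\cong c_0$ and $M=c_0$.

Nothing is claimed here about the converse for $X$ without the BAP.

**Proof, the short implications.** (i)$\Rightarrow$(ii) and (i)$\Rightarrow$(iii) are Theorem B(2).

(iii)$\Rightarrow$(ii): Given an admissible $(Y,M,\varphi)$, put $\varphi'(x)=(x,\varphi(x))\in X\oplus_1Y$ and $M'=\{0\}\times M$ with the norm of $M$. This is admissible, and $\varphi'(X)+M'=\{(x,\varphi(x)+m)\}=G$, also topologically by uniqueness of the Polishable topology in $X\oplus Y$. By (iii), $G$ is Banach. By Lemma 1, $\varphi^{-1}(M)$ is isomorphic to a closed subspace of $G$, so it is Banach.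

(ii)$\Rightarrow$(i): We assume that $X$ is not a $\mathcal K$-space and construct $\varphi:X\to Y\cong c_0$, with $M=c_0$, such that $\varphi^{-1}(M)$ is not Banach. The failure of the $\mathcal K$-property gives a single scalar function $F$ on $X$ that is additive up to bounded error for two summands but not for many. One scalar function is not enough, since it must be turned into a condition "$\varphi(x)\in M$". We use infinitely many finite-rank, corrected copies $F_n$ of $F$ as the coordinates of $\varphi$. The corrections make the $n$-th copy vanish on the test vectors of stages $k\le n$, so that these vectors lie in $\varphi^{-1}(c_0)$, while the $k$-th copy is huge on the sum of the test vectors of stage $k$.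

**Step 1: a bad quasi-linear functional.** The claim is: *there is a homogeneous $F:X\to\mathbb R$ with*
$$|F(x+y)-F(x)-F(y)|\le\|x\|+\|y\|\tag{9}$$
*such that for no $\kappa<\infty$ does $|F(\sum x_i)-\sum F(x_i)|\le\kappa\sum\|x_i\|$ hold for all finite families.*

Since $X$ is not a $\mathcal K$-space, there are an F-space $Z$ and an uncomplemented line $L=\mathbb Rz_0\subset Z$ with $Z/L\cong X$. Apply Lemma 2 to $\pi:Z\to X$ with kernel $L$, normed by $\|tz_0\|_L=|t|$, and get $Q$ and $s$. Let $l:X\to Z$ be an algebraic linear map with $\pi l=\mathrm{id}$, and define $F$ by $s(x)-l(x)=F(x)z_0$. Then $F$ is homogeneous. As $l$ is linear, $s(x+y)-s(x)-s(y)=(F(x+y)-F(x)-F(y))z_0$. By (7), after replacing $z_0$ by a multiple, (9) holds.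

Suppose some $\kappa$ worked. Put
$$\rho(x)=\inf\Big\{\sum F(x_i)+\kappa\sum\|x_i\|:\ \sum x_i=x\Big\}.$$
By the choice of $\kappa$, $F(x)\le\rho(x)$, and the one-element family gives $\rho(x)\le F(x)+\kappa\|x\|$. So $\rho$ is finite with $\rho(0)=0$. It is positively homogeneous, and it is subadditive by concatenation. By Hahn–Banach there is a linear $a\le\rho$, so $a\le F+\kappa\|\cdot\|$. Replacing $x$ by $-x$ gives $-a\le-F+\kappa\|\cdot\|$. Hence $|F-a|\le\kappa\|\cdot\|$. Now
$$\sigma(x)=l(x)+a(x)z_0=s(x)-(F-a)(x)z_0$$
is linear by its first expression, and by its second $Q(\sigma(x))\le\mathrm{const}\cdot\|x\|$, so it is continuous. Also $\pi\sigma=\mathrm{id}$. Then $z\mapsto z-\sigma(\pi z)$ is a continuous projection of $Z$ onto $L$, a contradiction. This proves the claim.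

We record two consequences. Since finite-dimensional spaces are $\mathcal K$-spaces, $\dim X=\infty$. Also, *a homogeneous function satisfying (9) on a finite-dimensional space $V$ is bounded by a multiple of the norm there*. Adding one vector at a time gives $|F(\sum_{i\le r}y_i)-\sum F(y_i)|\le(r-1)\sum\|y_i\|$. For a basis $e_1,\dots,e_r$ of $V$ this yields $|F(\sum a_ie_i)|\le\sum|a_i|\big(|F(e_i)|+(r-1)\|e_i\|\big)$, and the coordinates $a_i$ are bounded by multiples of $\|\sum a_ie_i\|$.

**Step 2: test vectors and corrected copies of $F$.** The aim is to build, by induction on $k\ge1$, finite-dimensional spaces $\{0\}=V_0\subset V_1\subset\cdots$, a linear functional $a$ on $\bigcup V_k$, finite families $(x_i^{(k)})_i$ in $V_k$, operators $P_k$ and numbers $B_k$. Let $\Lambda$ be as in (P). At stage $k$ put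
$$A_k=1+\sum_{n<k}B_n,\qquad R_k=k\,2^kA_k .$$

*Choosing the vectors.* By Step 1 with $\kappa=2R_k+6$, and by scaling, there are $x_1,\dots,x_r$ with $\sum\|x_i\|=1$ and $|F(\sum x_i)-\sum F(x_i)|>2R_k+6$. (A family with $\sum\|x_i\|=0$ consists of zeros and violates nothing, so scaling is possible.) We want to prescribe $a$ on these vectors, so we make them linearly independent modulo $V_{k-1}$ by a small perturbation. As $\dim X=\infty$, choose $u_1,\dots,u_r$ linearly independent modulo $V_{k-1}+\mathrm{span}(x_i)$ and put $x_i^{(k)}=x_i+\varepsilon u_i$ with $\varepsilon>0$. If $\sum c_ix_i^{(k)}\in V_{k-1}$, then $\varepsilon\sum c_iu_i\in V_{k-1}+\mathrm{span}(x_i)$, so all $c_i=0$. By (9),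
$$\sum_i|F(x_i^{(k)})-F(x_i)|\le1+\varepsilon\sum_i\big(|F(u_i)|+\|u_i\|\big),$$
$$\Big|F\Big(\sum x_i^{(k)}\Big)-F\Big(\sum x_i\Big)\Big|\le1+\varepsilon\Big(\Big|F\Big(\sum u_i\Big)\Big|+\Big\|\sum u_i\Big\|\Big).$$
For small $\varepsilon$ each right side is at most $2$, and $\sum\|x_i^{(k)}\|\le2$. So
$$\Big|F\Big(\sum_ix_i^{(k)}\Big)-\sum_iF(x_i^{(k)})\Big|>2R_k+2>R_k\sum_i\|x_i^{(k)}\|.\tag{10}$$

*Correcting $F$.* Let $W_k=V_{k-1}\oplus\mathrm{span}(x_i^{(k)})$ and extend $a$ from $V_{k-1}$ to $W_k$ by $a(x_i^{(k)})=F(x_i^{(k)})$. By (P) choose a finite-rank $P_k$ with $\|P_k\|\le\Lambda$ that is the identity on $W_k$. Let $V_k=P_kX\supseteq W_k$ and extend $a$ linearly to $V_k$. Define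
$$F_k=(F-a)\circ P_k,\qquad B_k=\sup_{\|x\|\le1}|F_k(x)| .$$
On the finite-dimensional space $V_k$ the function $F-a$ is homogeneous and satisfies (9), so it is bounded by a multiple of the norm, and $B_k<\infty$.

*What we have.*

- (a) $F_k$ is homogeneous, $|F_k(x+y)-F_k(x)-F_k(y)|\le\Lambda(\|x\|+\|y\|)$, and $|F_k(x)|\le B_k\|x\|$.
- (b) $F_n(x_i^{(k)})=0$ for $n\ge k$. Indeed $x_i^{(k)}\in W_k\subseteq W_n$, so $P_n$ fixes it, and $F(x_i^{(k)})=a(x_i^{(k)})$.
- (c) $|F_k(\sum_ix_i^{(k)})|>R_k\sum_i\|x_i^{(k)}\|$. Indeed $P_k$ fixes the sum, so the left side is $|F(\sum x_i^{(k)})-\sum F(x_i^{(k)})|$, and (10) applies.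

**Step 3: from the $F_n$ to a Borel map.** Let $\Psi(x)=(2^{-n}F_n(x))_{n\ge1}\in\mathbb R^{\mathbb N}$. By (a), $\Psi$ is homogeneous, and
$$\Psi(x+y)-\Psi(x)-\Psi(y)\in c_0,\qquad\|\Psi(x+y)-\Psi(x)-\Psi(y)\|_\infty\le\Lambda(\|x\|+\|y\|),\tag{11}$$
because the factors $2^{-n}$ force decay. The individual $\Psi(x)$ need not be bounded, since no growth bound on $B_n$ is imposed. So let $b_n=(1+B_n)^{-1}\le1$ and
$$Y=\{w\in\mathbb R^{\mathbb N}:b_nw_n\to0\},\qquad\|w\|_Y=\sup_nb_n|w_n| .$$
Then $Y\cong c_0$ via $w\mapsto(b_nw_n)$. The space $M=c_0$ with the sup norm is a subspace of $Y$ with $\|\cdot\|_Y\le\|\cdot\|_M$. Since $b_n2^{-n}|F_n(x)|\le2^{-n}\|x\|$, we have $\Psi(X)\subset Y$ and $\|\Psi(x)\|_Y\le\|x\|$.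

The map $\Psi$ satisfies (1), but nothing guarantees that it is Borel: $F$ came from an algebraic lift $l$ and arbitrary choices for $s$. We replace $\Psi$ by a Borel map that agrees with it modulo $c_0$. Consider
$$G=\{(x,w)\in X\times Y:\ w-\Psi(x)\in c_0\},\qquad Q(x,w)=\|x\|+\|w-\Psi(x)\|_\infty .$$
By homogeneity and (11), $G$ is a vector space, and $Q$ is homogeneous with $Q(g+g')\le(1+\Lambda)(Q(g)+Q(g'))$. If $Q(x,w)=0$, then $x=0$ and $w=\Psi(0)=0$. So $Q$ is a quasi-norm. The inclusion $G\to X\oplus Y$ is continuous, since $\|w\|_Y\le\|w-\Psi(x)\|_\infty+\|x\|$.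

*$G$ is complete.* Let $g_k=(x_k,w_k)$ be $Q$-Cauchy. Then $(x_k)$ is Cauchy in $X$, say $x_k\to x$. The element $h_k=(x_k-x,\Psi(x_k-x))\in G$ has $Q(h_k)=\|x_k-x\|\to0$. So $g_k-h_k=(x,w_k')$ is still $Q$-Cauchy, which means $\|w_k'-w_j'\|_\infty\to0$, and all $w_k'$ lie in the coset $\Psi(x)+c_0$. As $c_0$ is complete, $w_k'\to w'$ in sup norm for some $w'\in\Psi(x)+c_0$. Hence $g_k=(x,w_k')+h_k\to(x,w')\in G$.

*$G$ is separable.* Let $D\subset X$ and $D'\subset c_0$ be countable and dense. Given $(x,w)\in G$, take $d\in D$ near $x$. Then $(x,w)-(x-d,\Psi(x-d))\in G$ has first coordinate $d$, so it equals $(d,\Psi(d)+u')$ with $u'\in c_0$. Take $u\in D'$ near $u'$. The elements $(x,w)$ and $(d,\Psi(d)+u)$ differ by $(x-d,\Psi(x-d))+(0,u'-u)$, whose $Q$-value is at most $(1+\Lambda)(\|x-d\|+\|u'-u\|_\infty)$. So the countable set $\{(d,\Psi(d)+u):d\in D,u\in D'\}$ is dense.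

*Borel selection.* The topology of $Q$ is metrizable by a translation-invariant metric (Birkhoff–Kakutani), which is complete by what was shown. Thus $G$ is a Polish group. The subgroup $\{0\}\times c_0$ is the kernel of the continuous map $\pi_X:G\to X$, hence closed. By Dixmier's theorem (Kechris, *Classical Descriptive Set Theory*, 12.17) there is a Borel set $T\subset G$ meeting each coset of $\{0\}\times c_0$ in exactly one point. These cosets are the fibers of $\pi_X$, and $\pi_X$ is onto because $(x,\Psi(x))\in G$. So $\pi_X|_T:T\to X$ is a continuous bijection from a Borel set. By Lusin–Souslin its inverse $x\mapsto(x,\varphi(x))$ is Borel, and composing with the continuous map $\pi_Y:G\to Y$ shows that $\varphi:X\to Y$ is Borel. Since $(x,\varphi(x))\in G$,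
$$\varphi(x)-\Psi(x)\in c_0\qquad(x\in X).\tag{12}$$
By (12), $\varphi(\lambda x+\mu y)-\lambda\varphi(x)-\mu\varphi(y)$ agrees modulo $c_0$ with $\Psi(\lambda x+\mu y)-\lambda\Psi(x)-\mu\Psi(y)$, which lies in $c_0$ by (11) and homogeneity. So $(Y,M,\varphi)$ is admissible.

**Step 4: $\varphi^{-1}(M)$ is not Banach.** By (12), $K:=\varphi^{-1}(M)=\{x:\Psi(x)\in c_0\}$. The subspace $K\times\{0\}$ is the kernel of $\pi_Y$ on $G$, so it is closed in $G$. Hence
$$q(x)=Q(x,0)=\|x\|+\|\Psi(x)\|_\infty$$
is a complete quasi-norm on $K$, giving a Polish topology with continuous inclusion into $X$. By uniqueness it gives *the* Polish topology of $K$. If $K$ were Banach, a norm $N$ would induce this topology. Then $N$ and $q$ would bound each other up to constants, and for some $D$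
$$q\Big(\sum z_i\Big)\le D\sum q(z_i)\qquad\text{for all finite families in }K.\tag{13}$$
By (b), $\Psi(x_i^{(k)})$ has nonzero coordinates only for $n<k$. So $x_i^{(k)}\in K$, and by (a)
$$q(x_i^{(k)})\le\|x_i^{(k)}\|\big(1+\max_{n<k}2^{-n}B_n\big)\le A_k\|x_i^{(k)}\|$$
(the maximum over the empty set is $0$). Looking at the $k$-th coordinate of $\Psi$ only, (c) gives
$$q\Big(\sum_ix_i^{(k)}\Big)\ge2^{-k}\Big|F_k\Big(\sum_ix_i^{(k)}\Big)\Big|\ge2^{-k}R_k\sum_i\|x_i^{(k)}\|=kA_k\sum_i\|x_i^{(k)}\|\ge k\sum_iq(x_i^{(k)}).$$
The vectors $x_i^{(k)}$ are nonzero, so this contradicts (13) as soon as $k>D$. Hence $\varphi^{-1}(M)$ is not Banach, with $Y\cong c_0$ and $M=c_0$. $\blacksquare$
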